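# Lattice points three Pythagorean steps from the origin

## Even points of the horizontal axis

Walk on the lattice $\mathbb{Z}^2$ under one rule: a step goes from a lattice point $A$ to a lattice point $B$ if the distance $|AB|$ is an integer and $A$, $B$ lie neither on a common horizontal line nor on a common vertical line. So each step is the hypotenuse of a Pythagorean triangle with legs parallel to the axes. This defines an infinite undirected graph $\mathcal{G}$ with vertex set $\mathbb{Z}^2$. We write $d(A,B)$ for the graph distance and $O=(0,0)$. For example, $O$ is adjacent to $(3,4)$ and to $(-5,12)$. It is not adjacent to $(5,0)$, which is at integer distance but on a horizontal line, and not to $(1,1)$, because $\sqrt2\notin\mathbb{Z}$.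

Translations by integer vectors are automorphisms of $\mathcal{G}$, so we may start every walk at $O$. The eight maps $(x,y)\mapsto(\pm x,\pm y),(\pm y,\pm x)$ are automorphisms fixing $O$. For $P\neq O$ we have $d(O,P)\le 2$ exactly when $P$ is adjacent to $O$ or $O$ and $P$ have a common neighbour.

Here is a family of points that is easy to reach.

**Proposition 1.** If $c\ge 3$, then $d(O,(2c,0))=2$.

**Proof.** The point $P=(2c,0)$ is not adjacent to $O$, since it lies on the horizontal axis. We look for a common neighbour on the perpendicular bisector of $OP$, that is, $Q=(c,b)$ with $b\ne0$. Then $|OQ|=|QP|=\sqrt{c^2+b^2}$, so one condition has to hold instead of two: $c^2+b^2$ must be a square. Take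
$$b=\tfrac{c^2-1}{2}\ \ (c\text{ odd}),\qquad b=\tfrac{c^2}{4}-1\ \ (c\text{ even}).$$
Then $c^2+b^2$ equals $\left(\frac{c^2+1}{2}\right)^2$, respectively $\left(\frac{c^2}{4}+1\right)^2$, and $b>0$ because $c\ge3$. The steps $(c,b)$ and $(c,-b)$ have nonzero coordinates, so $Q$ is a common neighbour. $\blacksquare$

What about $c=1$ and $c=2$? They behave differently from each other.

For $P=(2,0)$, suppose $Q=(a,b)$ is a common neighbour, and write $p=|OQ|$, $q=|QP|$. Since $b\neq0$, the triangle $OQP$ is non-degenerate, so $|p-q|<2$. Also $p^2-q^2=a^2-(a-2)^2=4(a-1)$ is even, so $p\equiv q\pmod 2$, and therefore $p=q$. Then $a=1$ and $p^2=1+b^2$. Two squares differ by $1$ only if they are $0$ and $1$, so $b=0$, a contradiction. So $O$ and $(2,0)$ have no common neighbour, and $d(O,(2,0))\geq3$.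

For $P=(4,0)$ the bisector also fails. We would need $4+b^2=p^2$, that is, $(p-b)(p+b)=4$ with factors of equal parity. Both factors are then $2$ or both are $-2$, so $b=0$. Nevertheless $(-5,12)$ is a common neighbour: $|O(-5,12)|=13$, and the step from $(4,0)$ to $(-5,12)$ is $(-9,12)$, of length $15$. Here $p-q=-2$, so the point is off the bisector.

What changes for a general $P=(m,n)$? Put $N=m^2+n^2$. For $Q=(a,b)$ with integer distances $p$, $q$ we have
$$p^2-q^2=2(ma+nb)-N,\qquad\text{so}\qquad p-q\equiv N\pmod 2. \tag{1}$$
If $N$ is odd, then $p=q$ is impossible and the bisector contributes nothing. We then have two separate conditions, that $a^2+b^2$ and $(a-m)^2+(b-n)^2$ are both squares, and we must satisfy them with $p\ne q$. For which $P$ can this be done?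

## The sixteen exceptional points and the two theorems

Let $\mathcal{E}$ be the set of the $16$ vertices
$$(\pm1,0),\ (0,\pm1),\ (\pm2,0),\ (0,\pm2),\ (\pm2,\pm1),\ (\pm1,\pm2),$$
that is, $(1,0)$, $(2,0)$, $(2,1)$ and their images under the eight symmetries. The problem comes from Jan Willemson, "Pythagorean walks on $\mathbb{Z}^2$", arXiv:2605.20831 (2026). It is known that $\mathcal{G}$ has diameter $3$ and that $d(O,(1,0))=3$. The conjecture to be decided says that the vertices at distance $3$ from $O$ are exactly those of $\mathcal{E}$. It is true.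

**Theorem A.** $d(O,P)=3$ if and only if $P\in\mathcal{E}$.

The proof also gives again that the diameter is $3$. It produces more than one common neighbour, and counting them gives a stronger statement. For $P\ne O$ let $C_P(R)$ be the number of common neighbours of $O$ and $P$ at Euclidean distance at most $R$ from $O$. We write $f\gg_P g$ if $f(R)\ge c\,g(R)$ for some $c=c(P)>0$ and all large $R$, and $f\asymp_P g$ if both $f\gg_P g$ and $g\gg_P f$.

**Theorem B.** Let $P\neq O$.

- If $d(O,P)=3$ (i.e. $P\in\mathcal{E}$), then $C_P(R)=0$ for all $R$.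
- If $d(O,P)=2$, then $C_P(R)\asymp_P\log R$ as $R\to\infty$.
- If $d(O,P)=1$, then $C_P(R)\asymp_P R$ as $R\to\infty$.

In particular, two distinct vertices have either no common neighbour or infinitely many. They have none exactly when their difference lies in $\mathcal{E}$.

## Rectangle corners: integer distances that are not steps

Fix $P=(m,n)\ne O$ and $N=m^2+n^2$. For a lattice point $Q=(a,b)$ put $p=|OQ|$ and $q=|QP|$.

**Definition.** The lattice point $Q$ is *good* if $p$ and $q$ are integers. A good point is *degenerate* if $a\in\{0,m\}$ or $b\in\{0,n\}$.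

A good point is a common neighbour of $O$ and $P$ exactly when it is not degenerate, and every common neighbour is good. For $P=(4,0)$, the point $(0,3)$ is good (distances $3$ and $5$) but degenerate, while $(-5,12)$ is good and non-degenerate.

A sensible first attempt is to make one of the two conditions automatic by placing $Q$ on a coordinate axis. If $Q=(a,0)$, then $p=|a|$ is an integer for free, and only $q$ needs attention. Good points are then everywhere: for $m,n\ge1$ the rectangle corner $Q=(m,0)$ has $p=m$ and $q=n$. But this attempt stops at once, and always in the same place: a point on a coordinate axis through $O$ is degenerate by definition, because the segment $OQ$ is horizontal or vertical and so is not an edge. We have as many good points as we like and no common neighbour.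

The way out is not to discard the degenerate point, but to move it.

## The hyperbola $p-q=-2$ for $P=(4,0)$

Let us see by hand where $(-5,12)$ comes from. Let $P=(4,0)$, and look for all good $Q=(a,b)$ with $p-q=-2$. From $p^2-q^2=8a-16$ we get $p+q=8-4a$, so $p=3-2a$. Substituting in $p^2=a^2+b^2$ gives
$$b^2=3a^2-12a+9=3\big((a-2)^2-1\big).$$
So $3\mid b$. With $u=2-a$ and $b=3v$ this becomes Pell's equation
$$u^2-3v^2=1 .$$
Conversely, let $u\ge1$ be part of a solution, and put $a=2-u$, $b=3v$. Then $a^2+b^2=(2-u)^2+3u^2-3=(2u-1)^2$ and $(a-4)^2+b^2=(u+2)^2+3u^2-3=(2u+1)^2$, so $Q$ is good with $p=2u-1$, $q=2u+1$. The powers of $2+\sqrt3$ give solutions: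

- $2+\sqrt3$ gives $Q=(0,3)$ with distances $3,5$, which is degenerate;
- $(2+\sqrt3)^2=7+4\sqrt3$ gives $Q=(-5,12)$ with distances $13,15$;
- $(2+\sqrt3)^3=26+15\sqrt3$ gives $Q=(-24,45)$ with distances $51,53$.

The degenerate point $(0,3)$ and the common neighbour $(-5,12)$ lie on the same curve, the hyperbola branch with foci $O$ and $P$ on which $p-q=-2$. Multiplication by a unit carries one to the other. So for general $P$ we keep $k=p-q$ fixed and use Pell's equation to move a degenerate good point along its hyperbola, away from the finitely many degenerate positions.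

The textbook fact we use is the following. If $d\ge1$ is an integer that is not a square, then $x^2-dz^2=1$ has a solution in integers $x,z\ge1$. "Square" always means square of an integer, with $0$ included.

## Coordinates along and across $OP$

This section derives the equation of the hyperbola for general $P$. For a good point $Q=(a,b)$ put
$$k=p-q,\quad h=p+q,\quad A=2a-m,\quad B=2b-n,$$
$$U=mA+nB,\quad V=mB-nA,\quad D=N-k^2 .$$
The vector $(A,B)$ is twice the vector from the midpoint of $OP$ to $Q$, and $U$, $V$ are its components along and across $OP$, each multiplied by $\sqrt N$. By the triangle inequality $|k|\le|OP|=\sqrt N$, so $D\ge0$.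

By (1), $U=2(ma+nb)-N=p^2-q^2=kh$. Next,
$$A^2+B^2=4p^2-4(ma+nb)+N=4p^2-2(p^2-q^2+N)+N=2(p^2+q^2)-N=h^2+k^2-N .$$
Finally, $U^2+V^2=(m^2+n^2)(A^2+B^2)=N(A^2+B^2)$. Together these give $k^2h^2+V^2=N(h^2+k^2-N)$, and since $Nh^2+Nk^2-N^2-k^2h^2=(N-k^2)(h^2-N)$,
$$V^2=D\,(h^2-N). \tag{2}$$
We recover $A,B$ from $U,V$: since $mU-nV=(m^2+n^2)A$ and $nU+mV=(m^2+n^2)B$,
$$A=\frac{mU-nV}{N},\qquad B=\frac{nU+mV}{N}. \tag{3}$$
As $U=kh$, the point $Q$ is determined by $(k,h,V)$.

Equation (2) reads $V^2-Dh^2=-DN$. With $k$ fixed, $D$ is fixed, and this is an equation of Pell type in $(V,h)$. If $D$ is not a square, its solutions can be multiplied by units. So the property that matters for a good point is that $D=N-(p-q)^2$ is not a square, and it does not matter whether the point is degenerate.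

## Moving a good point by a Pell unit

**Main Lemma.** Let $P\ne O$, and suppose there is a good point $Q$ (possibly degenerate) such that $D=N-(p-q)^2$ is not a square. Then $O$ and $P$ have infinitely many common neighbours. Moreover $C_P(R)\ge c\log R$ for some $c=c(P)>0$ and all large $R$.

**Proof.** Since $D\ge0$ and $0$ is a square, $D>0$. Keep the notation above for the given $Q$.

**Step 1: a unit that preserves congruences.** To come back from $(h,V)$ to a lattice point we must divide by $N$ in (3) and then by $2$. We choose a unit congruent to $1$ modulo $2N$, so that these divisions stay exact. As $D(2N)^2$ is not a square, there are $x_0,z\ge1$ with $x_0^2-D(2N)^2z^2=1$. Put $y_0=2Nz$ and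
$$\eta=x+y\sqrt D=(x_0+y_0\sqrt D)^2 .$$
Then $x=x_0^2+Dy_0^2=1+2Dy_0^2\equiv1$ and $y=2x_0y_0\equiv0\pmod{2N}$. Also $x^2-Dy^2=1$ and $\eta>1$.

**Step 2: new solutions of the Pell-type equation.** Put $\alpha=V+h\sqrt D$ and, for $j\ge0$, define integers $V_j,h_j$ by
$$V_j+h_j\sqrt D=\alpha\,\eta^{\,j},\qquad\text{i.e.}\quad V_{j+1}=xV_j+Dyh_j,\quad h_{j+1}=xh_j+yV_j .$$
By Step 1, $V_j\equiv V$ and $h_j\equiv h\pmod{2N}$ for all $j$. Multiplying by the conjugate equation $V_j-h_j\sqrt D=\alpha'\eta^{-j}$, where $\alpha'=V-h\sqrt D$, and using (2) for $Q$, we get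
$$V_j^2-Dh_j^2=\alpha\alpha'=-DN. \tag{4}$$
We need the sign and size of $h_j$. Since $h=p+q\geq|OP|>0$ and $V^2<Dh^2$ by (4) with $j=0$, we have $\alpha>0>\alpha'$. Hence
$$h_j\sqrt D=\tfrac12\big(\alpha\eta^{\,j}+|\alpha'|\eta^{-j}\big)>0,\qquad h_j\sqrt D\le\tfrac12(\alpha+|\alpha'|)\,\eta^{\,j}=h\sqrt D\,\eta^{\,j}.$$
So $0<h_j\le h\eta^{\,j}$. By (4), $D(h_j^2-N)=V_j^2\ge0$, so $h_j\ge\sqrt N>|k|$.

**Step 3: lattice points.** Put $U_j=kh_j$, so $U_j\equiv kh=U\pmod{2N}$, and define $A_j,B_j$ from $U_j,V_j$ by (3). Then
$$A_j-A=\frac{m(U_j-U)-n(V_j-V)}{N},\qquad B_j-B=\frac{n(U_j-U)+m(V_j-V)}{N}$$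
are even integers. Since $A+m=2a$ and $B+n=2b$ are even, $a_j=\frac12(A_j+m)$ and $b_j=\frac12(B_j+n)$ are integers. Let $Q_j=(a_j,b_j)$. Also $h_j\equiv h\equiv k\pmod2$, so $p_j=\frac12(h_j+k)$ and $q_j=\frac12(h_j-k)$ are integers, and both are positive because $h_j>|k|$.

**Step 4: the points $Q_j$ are good.** We show that their distances are $p_j$ and $q_j$. From (3), $mA_j+nB_j=U_j$ and $A_j^2+B_j^2=(U_j^2+V_j^2)/N$. By (4),
$$A_j^2+B_j^2=\frac{k^2h_j^2+Dh_j^2-DN}{N}=\frac{Nh_j^2-DN}{N}=h_j^2-D=h_j^2+k^2-N .$$
Therefore
$$4(a_j^2+b_j^2)=(A_j+m)^2+(B_j+n)^2=A_j^2+B_j^2+2U_j+N=(h_j+k)^2=4p_j^2,$$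
$$4\big((a_j-m)^2+(b_j-n)^2\big)=(A_j-m)^2+(B_j-n)^2=A_j^2+B_j^2-2U_j+N=(h_j-k)^2=4q_j^2 .$$
So $Q_j$ is good, with $|OQ_j|=p_j$, $|Q_jP|=q_j$ and $p_j-q_j=k$.

**Step 5: the points are distinct and not too sparse.** From (3), $V_j=mB_j-nA_j$, so $Q_j$ determines $V_j$. Then (4) and $h_j>0$ determine $h_j$, hence $\alpha\eta^{\,j}$, hence $j$, as $\alpha\neq0$ and $\eta>1$. So the $Q_j$ are pairwise distinct. Moreover $|OQ_j|=\frac12(h_j+k)\le h_j\le h\eta^{\,j}$. For $R\ge h$, every $j$ with $0\le j\le\log(R/h)/\log\eta$ gives a point within distance $R$ of $O$, so there are at least $\log(R/h)/\log\eta$ such points.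

**Step 6: only finitely many $Q_j$ are degenerate.** We treat the conditions one at a time.

- If $m\neq0$ and $a_j=0$, then $q_j^2-(b_j-n)^2=m^2$. If $m\ne0$ and $a_j=m$, then $p_j^2-b_j^2=m^2$. Each equation factors the nonzero integer $m^2$ as a product of two integers, so it has finitely many solutions, and each gives one $b_j$.
- If $m=0$, then $n\ne0$ and both conditions read $a_j=0$. Then $p_j=|b_j|$, $q_j=|b_j-n|$, and $\big||b_j|-|b_j-n|\big|=|k|<\sqrt N=|n|$. If $b_j$ were not strictly between $0$ and $n$, the left side would equal $|n|$. So $b_j$ lies strictly between $0$ and $n$, which leaves finitely many points.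
- If $n\ne0$, the condition $b_j=0$ gives $q_j^2-(a_j-m)^2=n^2$ and $b_j=n$ gives $p_j^2-a_j^2=n^2$, again with finitely many solutions. If $n=0$, both read $b_j=0$, and $\big||a_j|-|a_j-m|\big|=|k|<|m|$ forces $a_j$ strictly between $0$ and $m$.

As the $Q_j$ are distinct, only finitely many $j$ are lost. All other $Q_j$ are common neighbours of $O$ and $P$, and by Step 5 we get $C_P(R)\ge c\log R$ for large $R$ with, for instance, $c=1/(2\log\eta)$. $\blacksquare$

Try the smallest case, $P=(1,1)$ with the corner $Q=(1,0)$. Here $p=q=1$, $k=0$ and $D=2$ is not a square, so $(1,1)$ has infinitely many common neighbours with $O$. Two of them are $(-3,4)$, with steps $(-3,4)$ and $(-4,3)$ of length $5$, and $(-20,21)$, with steps $(-20,21)$ and $(-21,20)$ of length $29$.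

Where can the lemma not apply? By (1), $k\equiv N\pmod2$, and $k^2\le N$. For $(1,0)$ this forces $k=\pm1$, so $D=0$. For $(2,0)$ it forces $k\in\{0,\pm2\}$, so $D\in\{4,0\}$. For $(2,1)$, where $N=5$, it forces $k=\pm1$, so $D=4$. At these points every possible $D$ is a square. The next two sections show that every other $P\ne O$ has a good point with non-square $D$.

## Good points on the axes and one formula for $D$

We now return to the first attempt: degenerate good points on an axis are welcome, and we compute their $D$.

**Lemma 2.** Let $P=(m,n)$ with $m,n\ge0$, not both $0$.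

(i) Suppose $m\ge1$, and let $r\geq1$ be a divisor of $m^2$ with $r\le m$ and $r\equiv m^2/r\pmod2$. Put $y=\frac12\left(\frac{m^2}{r}-r\right)$. Then $Q=(0,n+y)$ is good, with $k=n-r$ and
$$D=m^2+2nr-r^2. \tag{5}$$
(ii) Suppose $n\ge1$, and let $r\geq1$ be a divisor of $n^2$ with $r\le n$ and $r\equiv n^2/r\pmod2$. Put $x=\frac12\left(\frac{n^2}{r}-r\right)$. Then $Q=(m+x,0)$ is good, with $k=m-r$ and
$$D=n^2+2mr-r^2. \tag{6}$$

**Proof.** In (i), the parity condition makes $y$ an integer, and $r\le m$ gives $y\ge0$, so $p=n+y$. Next, $q^2=m^2+y^2$. Since $m^2=r\cdot\frac{m^2}{r}$, this equals $\frac14\left(\frac{m^2}{r}+r\right)^2$, so $q=\frac12\left(\frac{m^2}{r}+r\right)=y+r$ is an integer. Hence $k=n+y-(y+r)=n-r$, and $D=m^2+n^2-(n-r)^2=m^2+2nr-r^2$. Part (ii) is part (i) with the coordinates exchanged. $\blacksquare$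

For $P=(4,0)$ and $r=2$, part (i) gives $y=3$, $Q=(0,3)$, $k=-2$, $D=12$, which is the starting point used above. The rectangle corner $(m,0)$ is part (ii) with $r=n$, where $x=0$ and $D=2mn$.

So the corner settles every $P$ with $m,n\ge1$ and $2mn$ not a square. If $2mn$ is a square, the corner is useless: for $(4,2)$ it gives $D=16$. Then another divisor $r$ is needed, and a good way to ensure that $D$ is not a square is to make some prime divide it to an odd power.

## A suitable divisor for every $P\notin\mathcal{E}\cup\{O\}$

**Proposition 3.** If $P\notin\mathcal{E}\cup\{O\}$, then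
$$d(O,P)\le2\quad\text{and}\quad C_P(R)\gg_P\log R. \tag{7}$$

**Proof.** The eight symmetries preserve $\mathcal{G}$, $O$, $\mathcal{E}$ and Euclidean distance, so we may assume $P=(m,n)$ with $m,n\ge0$, and we may exchange the coordinates when convenient.

We also use scaling. If $Q$ is a common neighbour of $O$ and $P$ and $g\ge1$ is an integer, then $gQ$ is a common neighbour of $O$ and $gP$. So $C_{gP}(R)\ge C_P(R/g)$. If $C_P(R)\ge c\log R$ for large $R$, then $C_{gP}(R)\ge c\log(R/g)\ge\frac c2\log R$ for large $R$. Hence (7) passes from $P$ to $gP$.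

In each case we give a good point with $D$ not a square, for $P$ itself or for a point of which $P$ is a positive integer multiple. The Main Lemma then gives (7).

**Case 0: $P=(m,0)$ with $m\ge3$.** This covers all points on the axes, up to symmetry, because $(1,0)$ and $(2,0)$ lie in $\mathcal{E}$. If $m$ is odd, use (5) with $r=1$, $n=0$: the good point is $\left(0,\frac{m^2-1}{2}\right)$ and $D=m^2-1$. This lies strictly between $(m-1)^2$ and $m^2$, so it is not a square. If $m=4$, use (5) with $r=2$: the good point is $(0,3)$ and $D=12$. Any other even $m\ge3$ is a multiple of its odd part if that is at least $3$, and otherwise is a power of $2$ divisible by $4$. Scaling finishes the case.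

**Case 1: $m,n\ge1$ and $2mn$ is not a square.** Use (6) with $r=n$: the good point is $(m,0)$ and $D=2mn$.

**Case 2: $m,n\ge1$ and $2mn$ is a square.** First we find the shape of $P$. Write $(m,n)=g(m',n')$ with $\gcd(m',n')=1$. Then $2m'n'=2mn/g^2$ is an integer that is the square of a rational number, so it is a square. Hence $m'n'$ is even. After exchanging coordinates, $m'$ is even and $n'$ is odd. Now $2m'$ and $n'$ are coprime positive integers with square product, so both are squares. Since $2m'$ is an even square, $2m'=(2s)^2$. So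
$$P=g\,(2s^2,t^2),\qquad s,t\ge1,\quad t\text{ odd},\quad \gcd(s,t)=1 .$$

**Case 2a: $t>1$.** By scaling, take $P=(2s^2,t^2)$. Let $r$ be a prime divisor of $t$. Then $r$ is odd and $r\nmid 2s$. We apply Lemma 2 (ii) with this $r$: it divides $n^2=t^4$, it satisfies $r\le t^2$, and $r$ and $t^4/r$ are both odd. The good point is $\left(2s^2+\frac12\left(\frac{t^4}{r}-r\right),0\right)$, and by (6)
$$D=t^4+4s^2r-r^2 .$$
Since $r^4\mid t^4$, we have $r\mid D$ and $D\equiv4s^2r\not\equiv0\pmod{r^2}$. So $r$ divides $D$ exactly once, and $D$ is not a square.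

**Case 2b: $t=1$, $s>1$.** By scaling, take $P=(2s^2,1)$. Now $t$ has no prime divisor, so we use the other coordinate. Let $r$ be a prime divisor of $s$, and apply Lemma 2 (i) with the divisor $2r$ of $m^2=4s^4$. We have $2r\le2s^2$, and $2r$ and $4s^4/(2r)=2s^4/r$ are both even. The good point is $\left(0,1+\frac{s^4}{r}-r\right)$, and by (5)
$$D=4s^4+4r-4r^2=4\,(s^4+r-r^2).$$
Since $r^4\mid s^4$, we have $s^4+r-r^2\equiv r\pmod{r^2}$. So $r$ divides $s^4+r-r^2$ exactly once. Hence $s^4+r-r^2$ is not a square, and neither is $D$.

**Case 2c: $s=t=1$.** Here $P=(2g,g)$, and $g\ge2$ because $(2,1)\in\mathcal{E}$. There is no prime left to use, and we argue directly.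

If $g\geq3$ is odd, use (6) with $r=1$, where $g^2$ and $1$ are both odd: the good point is $\left(2g+\frac{g^2-1}{2},0\right)$ and $D=g^2+4g-1$. For $g>1$,
$$(g+1)^2=g^2+2g+1<g^2+4g-1<g^2+4g+4=(g+2)^2,$$
so $D$ is not a square.

If $g$ is even, then $P$ is a positive multiple of $(4,2)$, so by scaling take $P=(4,2)$. Use (5) with $r=2$, where $16/2=8$ is even: the good point is $(0,5)$, with $p=q=5$, $k=0$ and $D=20$, not a square. An explicit common neighbour of $O$ and $(4,2)$ is $(40,-75)$, since $40^2+75^2=36^2+77^2=85^2$.

The cases cover all $P\notin\mathcal{E}\cup\{O\}$. $\blacksquare$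

## The points of $\mathcal{E}$ are at distance exactly three

It remains to show that the exceptional points have no common neighbour with $O$, and that three steps suffice.

**Proposition 4.** If $P\in\mathcal{E}$, then $O$ and $P$ have no common neighbour, and $d(O,P)=3$.

**Proof.** By symmetry let $P\in\{(1,0),(2,0),(2,1)\}$. None of these is adjacent to $O$: two lie on the horizontal axis, and $|O(2,1)|=\sqrt5$. Suppose $Q=(a,b)$ is a common neighbour of $O$ and $P$, with distances $p,q$.

**The point $(1,0)$.** Since $b\ne0$, the triangle $OQP$ is non-degenerate, so $|p-q|<1$ and $p=q$. Then $a^2=(a-1)^2$, which no integer satisfies.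

**The point $(2,0)$.** This was excluded after Proposition 1: $|p-q|<2$ and $p^2-q^2=4(a-1)$ force $p=q$, then $a=1$, then $p^2=1+b^2$, and so $b=0$, a contradiction.

**The point $(2,1)$.** By the triangle inequality $|p-q|\le\sqrt5<3$. Also $p^2-q^2=4a+2b-5$ is odd, so $p-q$ is odd and $p-q=\varepsilon$ with $\varepsilon=\pm1$. Then $p+q=\varepsilon(4a+2b-5)$, and adding, $p=\varepsilon(2a+b-2)$. Substituting in $p^2=a^2+b^2$,
$$4a^2+b^2+4+4ab-8a-4b=a^2+b^2,\qquad\text{so}\qquad 3a^2+4ab-8a-4b+4=0 .$$
As $3a^2-8a+4=(3a-2)(a-2)$, this is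
$$4(a-1)\,b=-(3a-2)(a-2).$$
For $a=1$ it reads $0=1$, so $a\ne1$. Modulo $a-1$ the right side is $-(1)(-1)=1$, while the left side is $0$. So $a-1$ divides $1$, and $a\in\{0,2\}$. But $a\neq0$ because $Q$ is adjacent to $O$, and $a\ne2$ because $Q$ is adjacent to $P$. This is a contradiction.

**Three steps suffice.** So $d(O,P)\ge3$ in all three cases. Now $(-3,4)$ is a neighbour of $O$. Subtracting it from $(1,0)$, $(2,0)$, $(2,1)$ gives $(4,-4)$, $(5,-4)$, $(5,-3)$. None of these lies in $\mathcal{E}\cup\{O\}$, so by (7) each is within distance $2$ of $O$. Translating by $(-3,4)$, each $P$ is within distance $2$ of $(-3,4)$. Hence $d(O,P)\le3$, and therefore $d(O,P)=3$. $\blacksquare$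

**Proof of Theorem A.** If $P\in\mathcal{E}$, then $d(O,P)=3$ by Proposition 4. If $P\notin\mathcal{E}$, then $P=O$ or $d(O,P)\le2$ by (7). So $d(O,P)=3$ exactly for $P\in\mathcal{E}$. Every vertex is within distance $3$ of $O$, so by translation the diameter is $3$. $\blacksquare$

## Counting common neighbours up to distance $R$

**Proof of Theorem B.** If $d(O,P)=3$, there is no common neighbour, since one would give $d(O,P)\le2$. By Theorem A this is the case $P\in\mathcal{E}$. If $d(O,P)\in\{1,2\}$, then $P\notin\mathcal{E}\cup\{O\}$, and (7) gives $C_P(R)\gg_P\log R$. What is left is the upper bound for $d(O,P)=2$ and both bounds for $d(O,P)=1$. We split the common neighbours according to whether $D=N-(p-q)^2$ is positive or zero.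

**Step 1: there are $O_P(\log R)$ common neighbours with $D>0$ and $|OQ|\le R$.** Finitely many integers $k$ satisfy $k^2<N$, so fix one. A common neighbour $Q$ with $p-q=k$ and $p\le R$ is determined by $(h,V)$, by (3) and $U=kh$. By (2), this pair is an integer solution of
$$V^2-Dh^2=-DN,\qquad |h|\le H:=2R+\sqrt N, \tag{8}$$
because $h=p+q\le 2p+\sqrt N$. We count these solutions.

If $D$ is a square, then $(V-\sqrt D\,h)(V+\sqrt D\,h)=-DN$ is a factorization of a nonzero integer into two integers, and there are finitely many solutions.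

If $D$ is not a square, choose by Pell's theorem $\eta=x+y\sqrt D>1$ with $x,y\in\mathbb{Z}$ and $x^2-Dy^2=1$. For a solution put $\alpha=V+h\sqrt D$ and $\alpha'=V-h\sqrt D$, so that $\alpha\alpha'=-DN$. Multiplying $\alpha$ by a power of $\eta$ (with positive or negative exponent) and by $\pm1$ gives another integer solution of the equation in (8), and we can arrange that the new $\alpha$ satisfies $1\le\alpha<\eta$. For that solution $|\alpha'|=DN/\alpha\le DN$, so $V=\frac12(\alpha+\alpha')$ and $h=(\alpha-\alpha')/(2\sqrt D)$ are bounded, and there are finitely many possibilities $\alpha_1,\dots,\alpha_l$. Hence every solution is $\alpha=\pm\alpha_i\eta^{\,j}$ for some $i$ and some $j\in\mathbb{Z}$.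

Now use $|h|\le H$. From $V^2=D(h^2-N)$ we get $|V|\le\sqrt D\,|h|$, so $|\alpha|,|\alpha'|\le2\sqrt D\,H$, and then
$$\frac{DN}{2\sqrt D\,H}\le|\alpha|\le2\sqrt D\,H .$$
Since $\eta^{\,j}=|\alpha|/\alpha_i$, for each $i$ and each sign the exponent $j$ takes $O_P(\log H)$ values. Summing over the finitely many $k$, $i$ and signs gives $O_P(\log R)$.

**Step 2: common neighbours with $D=0$ lie on the line $OP$.** If $D=0$, then $N=k^2$ is a square, and $V=0$ by (2). So $m(2b-n)=n(2a-m)$, that is, $mb=na$, and $Q$ lies on the line $OP$.

**Step 3: $d(O,P)=2$.** We show that $D=0$ does not occur for a common neighbour. If $N$ is not a square, this is clear from Step 2. If $N$ is a square, then $|OP|$ is an integer but $P$ is not adjacent to $O$, so $P$ lies on a coordinate axis. By Step 2 a good $Q$ with $D=0$ lies on the same axis, so it is degenerate and not a common neighbour. Hence Step 1 bounds all of $C_P(R)$, and with (7) we get $C_P(R)\asymp_P\log R$.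

**Step 4: $d(O,P)=1$.** Here $N$ is a square and $m,n\ne0$. For $j\in\mathbb{Z}\setminus\{0,1\}$ the steps $jP$ from $O$ and $(j-1)P$ from $P$ have nonzero coordinates and integer lengths $|j|\sqrt N$ and $|j-1|\sqrt N$. So each such $jP$ is a common neighbour, and $C_P(R)\gg_P R$. Conversely, distinct lattice points are at distance at least $1$, so the line $OP$ has at most $2R+1$ lattice points within distance $R$ of $O$. By Steps 1 and 2 the common neighbours off this line number $O_P(\log R)$. Hence $C_P(R)\asymp_P R$.

**Step 5: arbitrary pairs of vertices.** For distinct vertices $X,Y$, translation by $-X$ carries their common neighbours to those of $O$ and $P=Y-X\neq O$. If $P\in\mathcal{E}$ there are none. If $P\notin\mathcal{E}$, then $d(O,P)\in\{1,2\}$ and $C_P(R)\to\infty$, so there are infinitely many. $\blacksquare$
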